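\title{Moufang $p$-loops generated by elements that associate in threes}

\begin{abstract}
Let $L$ be a Moufang loop generated by a set any three elements of which associate. We prove that $L$ is a group if it is a finite $p$-loop with $p\ne3$. More generally, if the finitely generated subloops of $L$ are centrally nilpotent, then the smallest normal subloop of $L$ with associative quotient consists of elements of $3$-power order. The proof rests on one computation: when associators are central, the failure of the associator to be multiplicative is a skew-symmetric function of four variables that is annihilated by $3$. A construction based on the same function gives a finite nonassociative Moufang $3$-loop with four generators any three of which associate, so $3$ is the only exceptional prime.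
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{loop} is a set $L$ with a multiplication and a two-sided identity $1$ in which the equations $ax=b$ and $ya=b$ have unique solutions for all $a,b\in L$. An associative loop is a group. A loop is \emph{Moufang} if it satisfies the identity
\begin{equation}\label{eq:MM}
(xy)(zx)=(x(yz))x. \tag{MM}
\end{equation}
The \emph{commutator} $[x,y]$ and the \emph{associator} $(x,y,z)$ are the elements defined by
\[
xy=(yx)[x,y],\qquad (xy)z=(x(yz))(x,y,z).
\]
For a prime $p$, a \emph{finite Moufang $p$-loop} is a Moufang loop whose order is a power of $p$.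

A group generated by pairwise commuting elements is abelian: the centralizer of a generator is a subgroup that contains all generators, so every generator is central, and the center is again a subgroup. It is natural to ask whether associativity of a Moufang loop can be tested on generators in the same way.

\begin{quote}
\emph{Let $L$ be a Moufang loop generated by a set $S$, and suppose that $(a,b,c)=1$ for all $a,b,c\in S$. Is $L$ a group?}
\end{quote}

For $|S|\le2$ the answer is yes, because any two elements of a Moufang loop generate a group. To imitate the argument for groups one would want the set of all $x$ with $(x,c,d)=1$ to be closed under multiplication, and the first test is whether $(ab,c,d)=1$ for four generators $a,b,c,d$. It is known that the answer to the question is negative in general: there is a $4$-generated Moufang loop of order $3^{19}$ that is not associative and has a generating set any three elements of which associate. The problem posed in \cite{GGZ} is the conjecture that the answer is affirmative for finite Moufang $p$-loops with $p\ne3$. We prove this conjecture.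

\begin{theorem}\label{thm:A}
Let $p\ne3$ be a prime and let $L$ be a finite Moufang $p$-loop generated by a set $S$ with $(a,b,c)=1$ for all $a,b,c\in S$. Then $L$ is associative.
\end{theorem}

The property of finite Moufang $p$-loops that the proof uses is central nilpotence, recalled in Section~\ref{sec:prelim}, and the result extends to locally nilpotent loops. For a loop $L$ let $A(L)$ be the smallest normal subloop such that $L/A(L)$ is a group; thus $L$ is a group if and only if $A(L)=1$.

\begin{theorem}\label{thm:B}
Let $L$ be a Moufang loop all of whose finitely generated subloops are centrally nilpotent, and let $S$ generate $L$ with $(a,b,c)=1$ for all $a,b,c\in S$.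
\begin{enumerate}
\item[(1)] Every element of $A(L)$ has $3$-power order. If $L$ is centrally nilpotent of class $c\ge1$, then $A(L)$ has exponent dividing $3^{c-1}$. In particular, if $L$ has no element of order $3$, then $L$ is a group.
\item[(2)] With no restriction on torsion: if moreover $(ab,c,d)=1$ for all pairwise distinct $a,b,c,d\in S$ (for example, if any four elements of $S$ generate an associative subloop), then $L$ is a group.
\end{enumerate}
\end{theorem}

So in the locally nilpotent case the first test above is also the last one. When $|S|\le3$ the extra hypothesis in (2) is empty and $L$ is a group; four generators are needed for a counterexample, and they suffice.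

\begin{theorem}\label{thm:C}
There is a finite nonassociative Moufang $3$-loop generated by four elements any three of which associate. Thus the statement of Theorem~\ref{thm:A} holds for a prime $p$ if and only if $p\ne3$, and ``four'' in Theorem~\ref{thm:B}(2) cannot be replaced by ``three''.
\end{theorem}

Nilpotence reduces the problem to loops whose associators are central. In a group with central commutators, the commutator is a homomorphism in each argument. If the same were true of central associators, an associator that vanishes on generators would vanish everywhere. It is almost true. Writing the associator additively as $f$, we show that the defect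
\[
D(x,y,z,w)=f(xy,z,w)-f(x,z,w)-f(y,z,w)
\]
is skew-symmetric in all four arguments and satisfies a three-term relation, which then reads $3D=0$. This is where the prime $3$ enters. Sections~\ref{sec:central} and~\ref{sec:defect} carry out this computation, and Theorem~\ref{thm:A} follows in Section~\ref{sec:finite}. Section~\ref{sec:nilpotent} proves Theorem~\ref{thm:B}. In Section~\ref{sec:example} we reverse the computation: we take for $D$ the determinant on $\mathbb F_3^4$ and build a loop around it.

\section{Background on loops}\label{sec:prelim}

\subsection*{Normal subloops and the center}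
A subloop $N$ of a loop $L$ is \emph{normal} if
\[
xN=Nx,\qquad x(yN)=(xy)N,\qquad (Nx)y=N(xy)\qquad\text{for all }x,y\in L.
\]
Then the cosets $xN$ partition $L$ and form a loop $L/N$. Each coset has $|N|$ elements, so $|L|=|N|\,|L/N|$. Homomorphisms send commutators to commutators and associators to associators. Hence $L/N$ is a group if and only if $N$ contains all associators, and $A(L)$ is the normal subloop generated by the associators. Subloops and quotients of Moufang loops are Moufang.

The \emph{center} $Z(L)$ is the set of $a\in L$ such that
\begin{equation}\label{eq:four}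
[a,x],\qquad (a,x,y),\qquad (x,a,y),\qquad (x,y,a)
\end{equation}
equal $1$ for all $x,y\in L$. It is an abelian group. For $a\in Z(L)$ we have $(xa)y=x(ay)=x(ya)=(xy)a$, so a central factor can be moved out of any product. In particular every subgroup of $Z(L)$ is a normal subloop of $L$. If $N$ is normal in $L$, then $aN\in Z(L/N)$ if and only if all the elements \eqref{eq:four} lie in $N$.

The \emph{upper central series} $1=Z_0\le Z_1\le\cdots$ is defined by $Z_{j+1}/Z_j=Z(L/Z_j)$. The loop $L$ is \emph{centrally nilpotent} (briefly, nilpotent) if $Z_c=L$ for some $c$, and the least such $c$ is its \emph{class}. A nilpotent loop $L\ne1$ has $Z(L)\ne1$, since $Z_1=1$ forces $Z_j=1$ for all $j$.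

\subsection*{Moufang loops}
We use the following standard facts \cite[Ch.~VII]{Bruck}. A Moufang loop satisfies the left and right Moufang identities
\begin{align}
((xy)x)z&=x(y(xz)), \tag{ML}\label{eq:ML}\\
((zx)y)x&=z(x(yx)). \tag{MR}\label{eq:MR}
\end{align}
It is \emph{diassociative}: any two elements generate a group. In particular powers $x^n$ and the order of an element are defined, and the \emph{inverse property} $x^{-1}(xy)=y=(yx)x^{-1}$ holds.

\begin{theorem}[\cite{Glauberman} for odd $p$, \cite{GW} for $p=2$]\label{thm:nilp}
Every finite Moufang $p$-loop is centrally nilpotent.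
\end{theorem}

\section{Central associators}\label{sec:central}

\begin{definition}\label{def:pair}
A \emph{central pair} $(L,A)$ consists of a loop $L$ and a subgroup $A$ of $Z(L)$ such that $G=L/A$ is a group. It is a \emph{Moufang central pair} if $L$ is Moufang.
\end{definition}

Let $(L,A)$ be a central pair. All associators lie in $A$. We write $A$ additively and put $f(x,y,z)=(x,y,z)\in A$; the product of $u\in L$ and $\alpha\in A$ is written $u\cdot\alpha$. Multiplying $x$, $y$ or $z$ by $\alpha\in A$ multiplies both $(xy)z$ and $x(yz)$ by $\alpha$ and so does not change $f(x,y,z)$. Thus $f$ is a function $G^3\to A$, and \emph{inside the arguments of $f$ we may compute as in the group $G$}. It vanishes if some argument is $1$.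

The basic constraint on $f$ comes from products of four elements, which can be rebracketed in two ways.

\begin{lemma}\label{lem:cocycle}
In a central pair,
\begin{equation}\label{eq:C}
f(x,y,z)+f(x,yz,w)+f(y,z,w)=f(xy,z,w)+f(x,y,zw). \tag{C}
\end{equation}
\end{lemma}

\begin{proof}
Moving central factors to the right, we have
\begin{align*}
((xy)z)w&=(x(yz))w\cdot f(x,y,z)=x((yz)w)\cdot\bigl(f(x,y,z)+f(x,yz,w)\bigr)\\
&=x(y(zw))\cdot\bigl(f(x,y,z)+f(x,yz,w)+f(y,z,w)\bigr),
\end{align*}
and also
\[
((xy)z)w=(xy)(zw)\cdot f(xy,z,w)=x(y(zw))\cdot\bigl(f(xy,z,w)+f(x,y,zw)\bigr).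
\]
Cancel $x(y(zw))$.
\end{proof}

Identity \eqref{eq:C} says that $f$ is a $3$-cocycle of $G$ with values in the trivial module $A$. The next example produces central pairs from $2$-cochains. We use it here to see what the Moufang law is needed for, and again in Section~\ref{sec:example}.

\begin{example}\label{ex:ext}
Let $Q$ be a group, $A$ an abelian group, and $\theta\colon Q^2\to A$ any function with $\theta(x,1)=\theta(1,x)=0$. On $Q\times A$ define
\[
(x,\alpha)(y,\beta)=(xy,\ \alpha+\beta+\theta(x,y)).
\]
This is a loop $Q\times_\theta A$ with identity $(1,0)$: an equation is solved first in $Q$ and then in $A$. The $A$-components of the two bracketings of a triple product differ by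
\begin{equation}\label{eq:cobound}
\delta\theta(x,y,z)=\theta(x,y)+\theta(xy,z)-\theta(y,z)-\theta(x,yz),
\end{equation}
so the associator of $(x,\alpha),(y,\beta),(z,\gamma)$ is $(1,\delta\theta(x,y,z))$. It is trivial if one of $x,y,z$ is $1$, and $(1,\alpha)(y,\beta)=(y,\alpha+\beta)=(y,\beta)(1,\alpha)$. Hence $1\times A$ is central, the quotient is $Q$, and we have a central pair with $f=\delta\theta$.

Take $Q=A=\mathbb Z/p\mathbb Z$ with $p$ an odd prime, $\theta(2,2)=1$, and $\theta=0$ elsewhere. With $Q$ written additively, $\delta\theta(1,1,1)=0$ and $\delta\theta(1,1,2)=\theta(2,2)=1$. So $a=(1,0)$ satisfies $(a,a,a)=1$, while $(a,a,a^2)$ generates $A$. The subloop generated by $a$ contains $A$ and maps onto $Q$, so it is the whole loop. This is a nonassociative loop of order $p^2$ with central associators, generated by one element $a$ with $(a,a,a)=1$. Theorem~\ref{thm:A} therefore fails for loops that are not Moufang.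
\end{example}

Now let $L$ be Moufang. By diassociativity $f(x,y,z)=0$ whenever $x,y,z$ lie in a subloop generated by two elements; in particular $f$ vanishes when two arguments are equal or mutually inverse. For a function that is multiplicative in each argument, this would give skew-symmetry at once. We do not know that $f$ is multiplicative, so we extract from \eqref{eq:C} two weaker rules, one from the Moufang law and one from diassociativity. This lemma is the only place in Sections~\ref{sec:central} and~\ref{sec:defect} where the Moufang hypothesis is used.

\begin{lemma}\label{lem:skew}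
In a Moufang central pair, $f$ is skew-symmetric: $f(y,x,z)=-f(x,y,z)$ and $f(x,z,y)=-f(x,y,z)$.
\end{lemma}

\begin{proof}
Rebracketing twice gives
\[
((xy)x)w=(xy)(xw)\cdot f(xy,x,w)=x(y(xw))\cdot\bigl(f(xy,x,w)+f(x,y,xw)\bigr),
\]
so \eqref{eq:ML} says that $f(xy,x,w)+f(x,y,xw)=0$. This sum is the right side of \eqref{eq:C} at $(x,y,x,w)$. On the left side $f(x,y,x)=0$, and we obtain the first rule
\begin{equation}\label{eq:rule1}
f(y,x,w)=-f(x,yx,w).
\end{equation}
Next take \eqref{eq:C} at $(y^{-1},y,x,w)$. The terms $f(y^{-1},y,x)$, $f(1,x,w)$ and $f(y^{-1},y,xw)$ vanish, and $f(y,x,w)=-f(y^{-1},yx,w)$ remains. Comparison with \eqref{eq:rule1} gives $f(x,yx,w)=f(y^{-1},yx,w)$. Put $u=yx$ and $v=y^{-1}$, so that $x=vu$ and $u,v$ are arbitrary. This is the second rule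
\begin{equation}\label{eq:rule2}
f(vu,u,w)=f(v,u,w).
\end{equation}
Using \eqref{eq:rule2} with $(v,u)=(xy^{-1},y)$ and then \eqref{eq:rule1} with the pair $(xy^{-1},y)$ in place of $(y,x)$, we find
\[
f(x,y,w)=f(xy^{-1},y,w)=-f(y,(xy^{-1})y,w)=-f(y,x,w).
\]

For the last two arguments pass to the opposite loop, with multiplication $x*y=yx$. It is diassociative, it forms a central pair with $A$, and it satisfies \eqref{eq:ML}, because $((x*y)*x)*z=z(x(yx))$ and $x*(y*(x*z))=((zx)y)x$ are equal by \eqref{eq:MR}. These are all the properties used above, so the associator $f^*$ of the opposite loop is skew-symmetric in its first two arguments. Since $x*(y*z)=(zy)x=z(yx)\cdot f(z,y,x)=((x*y)*z)\cdot f(z,y,x)$, we have $f^*(x,y,z)=-f(z,y,x)$. Hence $f$ is skew-symmetric in its last two arguments.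
\end{proof}

The two transpositions generate $S_3$, so $f$ is invariant under cyclic permutations of its arguments and changes sign under every transposition.

\section{The defect of multiplicativity}\label{sec:defect}

We first carry out the test proposed in the introduction.

\begin{example}\label{ex:four}
Let $(L,A)$ be a Moufang central pair and let $a,b,c,d\in L$ be elements any three of which associate. For an arrangement $(x,y,z,w)$ of $a,b,c,d$ write $\langle xy|zw\rangle=f(xy,z,w)$; then $\langle xy|wz\rangle=-\langle xy|zw\rangle$. We claim that $t=\langle ab|cd\rangle$ satisfies $3t=0$.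

In \eqref{eq:C} at $(x,y,z,w)$ the terms $f(x,y,z)$ and $f(y,z,w)$ vanish. By Lemma~\ref{lem:skew}, $f(x,yz,w)=-\langle yz|xw\rangle$ and $f(x,y,zw)=\langle zw|xy\rangle$. So
\begin{equation}\label{eq:ex1}
\langle xy|zw\rangle+\langle yz|xw\rangle+\langle zw|xy\rangle=0.
\end{equation}
The same relation for the arrangement $(y,z,w,x)$ is $\langle yz|wx\rangle+\langle zw|yx\rangle+\langle wx|yz\rangle=0$, that is,
\begin{equation}\label{eq:ex2}
-\langle yz|xw\rangle-\langle zw|xy\rangle+\langle wx|yz\rangle=0.
\end{equation}
The sum of \eqref{eq:ex1} and \eqref{eq:ex2} is $\langle wx|yz\rangle=-\langle xy|zw\rangle$: a cyclic shift of the four letters changes the sign. Shifting repeatedly,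
\[
\langle ab|cd\rangle=t,\qquad \langle da|bc\rangle=-t,\qquad \langle cd|ab\rangle=t,\qquad \langle bc|da\rangle=-t,
\]
and therefore $\langle bc|ad\rangle=t$. Now \eqref{eq:ex1} at $(a,b,c,d)$ reads $t+t+t=0$.
\end{example}

To pass from generators to arbitrary words we need this relation for elements that do not associate in threes. The right substitute for $\langle xy|zw\rangle$ is the defect
\begin{equation}\label{eq:D}
D(x,y,z,w)=f(xy,z,w)-f(x,z,w)-f(y,z,w),
\end{equation}
which equals $\langle xy|zw\rangle$ in the example and vanishes identically exactly when $f$ is a homomorphism in its first argument. The following lemma rewrites the cocycle identity in terms of $D$. We state it for an arbitrary skew-symmetric function, since Section~\ref{sec:example} uses it in the opposite direction.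

\begin{lemma}\label{lem:CD}
Let $G$ be a group, $A$ an abelian group, $f\colon G^3\to A$ a skew-symmetric function, and define $D$ by \eqref{eq:D}. Then $f$ satisfies \eqref{eq:C} if and only if
\begin{equation}\label{eq:Cprime}
D(x,y,z,w)+D(y,z,x,w)+D(z,w,x,y)=0\qquad\text{for all }x,y,z,w\in G. \tag{C$'$}
\end{equation}
\end{lemma}

\begin{proof}
Skew-symmetry brings each product into the first argument:
\begin{align*}
f(x,yz,w)&=-f(yz,x,w)=-D(y,z,x,w)+f(x,y,w)+f(x,z,w),\\
f(xy,z,w)&=D(x,y,z,w)+f(x,z,w)+f(y,z,w),\\
f(x,y,zw)&=f(zw,x,y)=D(z,w,x,y)+f(x,y,z)+f(x,y,w).
\end{align*}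
After substitution each side of \eqref{eq:C} contains $f(x,y,z)+f(x,y,w)+f(x,z,w)+f(y,z,w)$. What remains is $-D(y,z,x,w)$ on the left and $D(x,y,z,w)+D(z,w,x,y)$ on the right.
\end{proof}

\begin{proposition}\label{prop:D}
Let $(L,A)$ be a Moufang central pair with $G=L/A$. Then:
\begin{enumerate}
\item[(i)] $D$ is skew-symmetric in its four arguments;
\item[(ii)] $3D=0$;
\item[(iii)] $D(x,y,z,w)=0$ if two of the arguments are equal;
\item[(iv)] $D$ is a homomorphism $G\to A$ in each argument;
\item[(v)] $f([x,y],z,w)=2D(x,y,z,w)$.
\end{enumerate}
\end{proposition}

\begin{proof}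
By Lemmas~\ref{lem:cocycle}, \ref{lem:skew} and~\ref{lem:CD}, identity \eqref{eq:Cprime} holds, and $D(x,y,w,z)=-D(x,y,z,w)$ by Lemma~\ref{lem:skew}.

(i) Identity \eqref{eq:Cprime} is \eqref{eq:ex1} with $D(x,y,z,w)$ in place of $\langle xy|zw\rangle$. The passage to \eqref{eq:ex2} used only the sign change in the last two places, so adding the two relations gives $D(w,x,y,z)=-D(x,y,z,w)$. Thus $D$ changes sign under the transposition of the last two arguments and under the cyclic shift of all four. These are odd permutations that generate $S_4$, so every $\sigma\in S_4$ multiplies $D$ by $\operatorname{sgn}\sigma$.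

(ii) The arrangement $(y,z,x,w)$ is obtained from $(x,y,z,w)$ by a $3$-cycle, and $(z,w,x,y)$ by a product of two transpositions. Both are even, so the three terms of \eqref{eq:Cprime} are equal.

(iii) By (i), $2D(x,y,z,w)=0$ when two arguments are equal. Together with (ii) this gives $D(x,y,z,w)=0$.

(iv) Fix the last two arguments of $D$ and $f$ and suppress them, so that $D(x,y)=f(xy)-f(x)-f(y)$. Associativity of $G$ gives
\[
D(xy,u)+D(x,y)=f(xyu)-f(x)-f(y)-f(u)=D(x,yu)+D(y,u).
\]
Put $E(x,y,u)=D(xy,u)-D(x,u)-D(y,u)$. Substituting $D(xy,u)=D(x,yu)+D(y,u)-D(x,y)$ and then using (i), we get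
\[
E(x,y,u)=D(x,yu)-D(x,y)-D(x,u)=-\bigl(D(yu,x)-D(y,x)-D(u,x)\bigr)=-E(y,u,x).
\]
Three applications give $E(x,y,u)=-E(x,y,u)$, so $2E=0$. Also $3E=0$ by (ii). Hence $E=0$, that is, $D$ is a homomorphism in its first argument, and by (i) in every argument.

(v) With the same suppression, $f(xy)-f(yx)=D(x,y)-D(y,x)=2D(x,y)$. On the other hand $xy=(yx)[x,y]$ gives $f(xy)=f(yx)+f([x,y])+D(yx,[x,y])$, and the last term vanishes by (iv), because a homomorphism to an abelian group kills commutators.
\end{proof}

\begin{corollary}\label{cor:gen}
Let $(L,A)$ be a Moufang central pair, and let $S$ generate $L$ with $(a,b,c)=1$ for all $a,b,c\in S$. Then: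
\begin{enumerate}
\item[(1)] $3f=0$;
\item[(2)] if $A$ has no element of order $3$, then $L$ is a group;
\item[(3)] if $(ab,c,d)=1$ for all pairwise distinct $a,b,c,d\in S$, then $L$ is a group.
\end{enumerate}
\end{corollary}

\begin{proof}
Let $h\colon G^n\to A$ be a homomorphism in each argument that vanishes when all arguments lie in the image $\bar S$ of $S$. Then $h=0$: with the other arguments fixed in $\bar S$, the kernel of $h$ in the first argument is a subgroup that contains $\bar S$, hence is $G$; then we release the second argument in the same way, and so on.

(1), (2) By Proposition~\ref{prop:D}(ii), $3f$ is a homomorphism in its first argument, and by Lemma~\ref{lem:skew} in each argument. It vanishes on generators, so $3f=0$. If $A$ has no element of order $3$, then $f=0$.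

(3) For $a,b,c,d\in S$ we have $D(a,b,c,d)=f(ab,c,d)$, which is $0$ by hypothesis if $a,b,c,d$ are pairwise distinct. If they are not, $D(a,b,c,d)=0$ by Proposition~\ref{prop:D}(iii). By part (iv) of that proposition and the first paragraph, $D=0$. Then $f$ itself is a homomorphism in each argument and vanishes on generators, so $f=0$.
\end{proof}

\section{Finite $p$-loops}\label{sec:finite}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Fix $p\ne3$ and suppose that $(L,S)$ is a counterexample with $|L|$ minimal. Then $L\ne1$, and $L$ is nilpotent by Theorem~\ref{thm:nilp}, so $Z(L)\ne1$. The order of the normal subloop $Z(L)$ divides $|L|$, so $Z(L)$ is a nontrivial abelian $p$-group and has a subgroup $A$ of order $p$, which is normal in $L$. The quotient $L/A$ is a Moufang loop of order $|L|/p$. It is generated by the image of $S$, and any three elements of this image associate. By minimality $L/A$ is a group, so $(L,A)$ is a Moufang central pair. Since $|A|=p\ne3$, the group $A$ has no element of order $3$, and $L$ is a group by Corollary~\ref{cor:gen}(2). This is a contradiction.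
\end{proof}

Nilpotence serves only to find the central subgroup $A$, and $p\ne3$ serves only to cancel the factor $3$ in $3f=0$. The prime $2$ needs no separate argument beyond its case of Theorem~\ref{thm:nilp}.

\section{Locally nilpotent loops}\label{sec:nilpotent}

The induction of Section~\ref{sec:finite} removes a central subgroup at the bottom of $L$ and relies on the quotient being a group. Under the hypotheses of Theorem~\ref{thm:B}(1) the quotient need not be a group, so this does not produce a central pair. We filter $A(L)$ from the top instead, by a series $A(L)=A_0\ge A_1\ge\cdots$ with central factors. The top factor $A_0/A_1$ belongs to a central pair and has exponent dividing $3$ by Corollary~\ref{cor:gen}. It remains to pass the exponent down the series. In a group this is done by the rule $[a,x]^3=[a^3,x]$, valid when $[a,x]$ is central, which holds because conjugation respects powers. For Moufang loops we need the analogue for associators as well as commutators, and this is what the next lemma provides.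

For $x$ in a loop $M$ let $\lambda_x(t)=xt$ and $\rho_x(t)=tx$ be the left and right translations; they are permutations of $M$. An \emph{inner mapping} of $M$ is an element $\varphi$ of the group generated by all translations such that $\varphi(1)=1$.

\begin{lemma}\label{lem:inner}
Let $\varphi$ be an inner mapping of a Moufang loop $M$. Then $\varphi(\zeta)=\zeta$ for all $\zeta\in Z(M)$, and $\varphi(a^n)=\varphi(a)^n$ for all $a\in M$ and $n\ge0$.
\end{lemma}

\begin{proof}
For central $\zeta$, every translation commutes with $\rho_\zeta$, since $x(t\zeta)=(xt)\zeta$ and $(t\zeta)x=(tx)\zeta$. Hence $\varphi$ commutes with $\rho_\zeta$, and $\varphi(\zeta)=\varphi(1)\zeta=\zeta$.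

For the second claim consider the triples $(\alpha,\beta,\gamma)$ of permutations of $M$ with $\alpha(u)\beta(v)=\gamma(uv)$ for all $u,v\in M$. They form a group under componentwise composition, so their first components form a group. Identity \eqref{eq:MM} reads $(xu)(vx)=(x(uv))x$, so $\lambda_x$ is a first component. Identity \eqref{eq:MR} with $z=ux^{-1}$ and $y=v$ reads $(ux^{-1})(x(vx))=(uv)x$, so $\rho_{x^{-1}}=\rho_x^{-1}$ is a first component. Therefore $\varphi$ is the first component of some triple $(\varphi,\beta,\gamma)$. Putting $u=1$ gives $\beta=\gamma$, so
\[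
\varphi(u)\beta(v)=\beta(uv)\qquad\text{for all }u,v\in M.
\]
Let $k=\beta(1)$. Putting $v=1$ gives $\beta(u)=\varphi(u)k$, and in particular $\beta(a^n)=\varphi(a^n)k$. On the other hand $\beta(a^n)=\varphi(a)^nk$ by induction on $n$: this holds for $n=0$, and $\beta(a^n)=\varphi(a)\beta(a^{n-1})=\varphi(a)(\varphi(a)^{n-1}k)=\varphi(a)^nk$, where the last step takes place in the group generated by $\varphi(a)$ and $k$. Cancel $k$.
\end{proof}

Let $L$ be a Moufang loop. Put $A_0=A(L)$, and let $A_{k+1}$ be the normal subloop of $L$ generated by the elements \eqref{eq:four} with $a\in A_k$ and $x,y\in L$. These elements are trivial modulo $A_k$, so $A_{k+1}\le A_k$, and $A_k/A_{k+1}\le Z(L/A_{k+1})$ by the description of centers of quotients in Section~\ref{sec:prelim}. In particular each factor $A_k/A_{k+1}$ is an abelian group.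

\begin{lemma}\label{lem:series}
Let $L$ be a Moufang loop.
\begin{enumerate}
\item[(a)] If $L$ is nilpotent of class $c\ge1$, then $A_{c-1}=1$.
\item[(b)] $(L/A_1,\,A_0/A_1)$ is a Moufang central pair, and the group $A_0/A_1$ is generated by the associators of $L/A_1$.
\item[(c)] If $k\ge1$ and $A_{k-1}/A_k$ has exponent dividing $3$, then so has $A_k/A_{k+1}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The loop $L/Z_{c-1}$ equals its center, so it is an abelian group and $A_0\le Z_{c-1}$. If $A_k\le Z_j$ with $j\ge1$, then every $a\in A_k$ is central modulo $Z_{j-1}$, so the generators of $A_{k+1}$ lie in $Z_{j-1}$ and $A_{k+1}\le Z_{j-1}$. By induction $A_k\le Z_{c-1-k}$ for $0\le k\le c-1$, and $A_{c-1}\le Z_0=1$.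

(b) The subgroup $A_0/A_1$ is central in $L/A_1$ and the quotient $L/A_0$ is a group. The subgroup of $A_0/A_1$ generated by the associators is central, hence normal. Its preimage in $L$ is a normal subloop that contains all associators of $L$, so it contains $A_0$.

(c) Work in $M=L/A_{k+1}$ with $B=A_{k-1}/A_{k+1}$ and $C=A_k/A_{k+1}\le Z(M)$. The elements \eqref{eq:four} with $a\in B$ and $x,y\in M$ are the images of the generators of $A_k$, so they lie in $C$. The subgroup they generate is central, hence normal, and its preimage in $L$ is a normal subloop that contains the generators of $A_k$. So these elements generate the abelian group $C$, and it suffices to show that $\zeta^3=1$ for each of them.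

Let $\zeta$ be one of $[a,x]$, $(a,x,y)$, $(x,a,y)$, $(x,y,a)$ with $a\in B$. Since $\zeta$ is central, its definition and the inverse property give $\varphi(a)=a\zeta$ for the map $\varphi$ in the corresponding line:
\[
\begin{array}{lll}
\zeta=[a,x]: & ax=(xa)\zeta, & \varphi(t)=x^{-1}(tx);\\[2pt]
\zeta=(a,x,y): & (ax)y=(a(xy))\zeta, & \varphi(t)=((tx)y)(xy)^{-1};\\[2pt]
\zeta=(x,a,y): & (xa)y=(x(ay))\zeta, & \varphi(t)=\bigl(x^{-1}((xt)y)\bigr)y^{-1};\\[2pt]
\zeta=(x,y,a): & (xy)a=(x(ya))\zeta, & \varphi(t)=y^{-1}\bigl(x^{-1}((xy)t)\bigr).
\end{array}
\]
Each $\varphi$ is a product of translations, and $\varphi(1)$ equals $x^{-1}x$, $(xy)(xy)^{-1}$, $yy^{-1}$, $y^{-1}y$ respectively, so $\varphi$ is an inner mapping. Since $B/C\cong A_{k-1}/A_k$ has exponent dividing $3$, the element $a^3$ lies in $C$ and is central. Lemma~\ref{lem:inner} gives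
\[
a^3=\varphi(a^3)=\varphi(a)^3=(a\zeta)^3=a^3\zeta^3,
\]
and so $\zeta^3=1$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
\emph{The nilpotent case.} Let $L$ be nilpotent of class $c\ge1$; the trivial loop needs no proof. The image of $S$ generates $L/A_1$, and any three of its elements associate.

(1) By Lemma~\ref{lem:series}(b) and Corollary~\ref{cor:gen}(1), the abelian group $A_0/A_1$ is generated by elements of order dividing $3$, so it has exponent dividing $3$. By Lemma~\ref{lem:series}(c) the same holds for every $A_k/A_{k+1}$. Hence $a\in A_0$ implies $a^{3^k}\in A_k$ for all $k$, and $a^{3^{c-1}}\in A_{c-1}=1$ by Lemma~\ref{lem:series}(a).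

(2) Four pairwise distinct elements of the image of $S$ in $L/A_1$ are images of four pairwise distinct elements of $S$, so the extra hypothesis passes to $L/A_1$. By Corollary~\ref{cor:gen}(3), $L/A_1$ is a group, that is, $A_0\le A_1$ and $A_0=A_1$. Since $A_{k+1}$ is determined by $A_k$ through one fixed rule, $A_k=A_0$ for all $k$. Thus $A(L)=A_{c-1}=1$.

\emph{The general case.} For a finite subset $T\subseteq S$ let $L_T$ be the subloop generated by $T$. It is nilpotent by hypothesis, and the pair $(L_T,T)$ inherits the assumptions on associators. The union of the $L_T$ is directed, so it is a subloop; it contains $S$, so it is $L$. Thus any finitely many elements of $L$ lie in a common $L_T$. In (2) every $L_T$ is a group, so $L$ is a group.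

For (1) we must place each element of $A(L)$ in some $A(L_T)$. If $T\subseteq T'$, then $L_T\cap A(L_{T'})$ is normal in $L_T$ and the quotient embeds in the group $L_{T'}/A(L_{T'})$, so $A(L_T)\le A(L_{T'})$. Hence $N=\bigcup_TA(L_T)$ is a directed union of subloops and so a subloop. It is normal in $L$: given $x,y\in L$ and $n\in N$, choose $T$ with $x,y\in L_T$ and $n\in A(L_T)$; normality of $A(L_T)$ in $L_T$ gives, for instance, $x(yn)\in(xy)A(L_T)\subseteq(xy)N$, and the other five inclusions in the definition of normality follow from the corresponding inclusions for $A(L_T)$ in the same way. Every associator $(x,y,z)$ lies in $A(L_T)$ for any $T$ with $x,y,z\in L_T$, so $L/N$ is a group and $A(L)\le N$. By the nilpotent case every element of $N$ has $3$-power order. Finally, a nontrivial element of $3$-power order has a power of order $3$; so if $L$ has no element of order $3$, then $A(L)=1$ and $L$ is a group.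
\end{proof}

\section{A nonassociative $3$-loop with four generators}\label{sec:example}

Proposition~\ref{prop:D} tells us what a counterexample for $p=3$ with central associators must look like. By Corollary~\ref{cor:gen}(3) the defect $D$ is nonzero on some four generators. By parts (ii)--(iv) of the proposition, $D$ is induced by an alternating $4$-linear map on the $\mathbb F_3$-vector space $G/[G,G]G^3$, where $G^3$ is generated by the cubes. The smallest candidate is the determinant on $V=\mathbb F_3^4$. By part (v), $f$ does not vanish on the commutators $[x,y]$, so $G$ cannot be $V$ itself: it must record the commutators of the generators. We therefore adjoin $\Lambda^2V$ to $V$, write down a skew-symmetric cocycle with the required defect, and then find a loop that has this cocycle as its associator.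

\subsection*{The group and the cocycle}
Let $e_1,\dots,e_4$ be a basis of $V=\mathbb F_3^4$, and let $G=V\times\Lambda^2V$ with
\[
(v,\omega)(v',\omega')=(v+v',\ \omega+\omega'+v\wedge v').
\]
This is the construction of Example~\ref{ex:ext} with $\theta(v,v')=v\wedge v'$, and $\delta\theta=0$ because $\theta$ is bilinear. So $G$ is a group, of order $3^{4+6}=3^{10}$. Since $(v,0)(v',0)=(v+v',v\wedge v')$ and $(v',0)(v,0)=(v+v',-v\wedge v')$, we have
\begin{equation}\label{eq:comm}
[(v,0),(v',0)]=(0,\,2\,v\wedge v').
\end{equation}
The subgroup generated by $g_i=(e_i,0)$, $1\le i\le4$, therefore contains $0\times\Lambda^2V$; it also maps onto $V$, so it is $G$.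

Identify $\Lambda^4V$ with $\mathbb F_3$ by sending $e_1\wedge e_2\wedge e_3\wedge e_4$ to $1$. For $x\in G$ write $x=(v_x,\omega_x)$, and put
\[
f_0(x,y,z)=\omega_x\wedge v_y\wedge v_z+\omega_y\wedge v_z\wedge v_x+\omega_z\wedge v_x\wedge v_y\in\mathbb F_3 .
\]
Regard the set $G$ also as the vector space $V\oplus\Lambda^2V$, whose zero vector is the identity of $G$. Then $f_0$ is trilinear and invariant under cyclic permutations, and $f_0(x,x,z)=\omega_x\wedge v_x\wedge v_z+\omega_x\wedge v_z\wedge v_x+0=0$. So $f_0$ is alternating, hence skew-symmetric, and it vanishes if some argument is $1$. The product in $G$ is $xy=x+y+(0,v_x\wedge v_y)$, so by linearity in the first argument the defect of $f_0$ is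
\[
D_0(x,y,z,w)=f_0\bigl((0,v_x\wedge v_y),z,w\bigr)=v_x\wedge v_y\wedge v_z\wedge v_w .
\]
This is alternating, so the left side of \eqref{eq:Cprime} is $3D_0(x,y,z,w)=0$. By Lemma~\ref{lem:CD}, $f_0$ satisfies \eqref{eq:C}. This is the step that requires characteristic $3$.

\subsection*{Making the cocycle a coboundary}
By Example~\ref{ex:ext}, a function of the form $\delta\theta$ is the associator of a loop. We do not have to decide whether $f_0$ has this form on $G$: it is enough that it acquires it on a finite $3$-group that maps onto $G$. We recall the facts that guarantee this.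

For a group $Q$, the group $H^3(Q,\mathbb F_3)$ with trivial action is the group of functions $Q^3\to\mathbb F_3$ satisfying \eqref{eq:C} modulo the functions $\delta\theta$ of \eqref{eq:cobound}, $\theta\colon Q^2\to\mathbb F_3$ arbitrary; for a profinite group one uses continuous functions. A surjection $\pi\colon Q\to G$ induces the \emph{inflation} map $H^3(G,\mathbb F_3)\to H^3(Q,\mathbb F_3)$ by composition with $\pi$ in each argument. Let $\hat F$ be the free pro-$3$ group on $x_1,\dots,x_4$, the inverse limit of the finite $3$-group quotients of the free group on $x_1,\dots,x_4$. Its quotients by open normal subgroups are finite $3$-groups generated by the images of the $x_i$, and every map from $\{x_1,\dots,x_4\}$ to a finite $3$-group extends to a homomorphism with open kernel. By \cite[Ch.~I, \S\S2.2, 3.4, 4.2]{Serre},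
\[
H^3(\hat F,\mathbb F_3)=\varinjlim_N H^3(\hat F/N,\mathbb F_3),
\]
where $N$ runs over the open normal subgroups and the transition maps are inflations, and $H^3(\hat F,\mathbb F_3)=0$ because $\hat F$ has cohomological dimension at most $1$.

\begin{lemma}\label{lem:Q}
There are a finite $3$-group $Q$ with generators $q_1,\dots,q_4$, a surjective homomorphism $\pi\colon Q\to G$ with $\pi(q_i)=g_i$, and a function $\theta\colon Q^2\to\mathbb F_3$ with $\theta(x,1)=\theta(1,x)=0$ such that
\[
\delta\theta(x,y,z)=f_0(\pi x,\pi y,\pi z)\qquad\text{for all }x,y,z\in Q.
\]
\end{lemma}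

\begin{proof}
Let $K$ be the kernel of the surjection $\hat F\to G$ with $x_i\mapsto g_i$. The class of $f_0$ in $H^3(\hat F/K,\mathbb F_3)$ maps to $0$ in the direct limit, so it maps to $0$ in $H^3(\hat F/N,\mathbb F_3)$ for some open normal subgroup $N\le K$. Let $Q=\hat F/N$, let $q_i$ be the image of $x_i$, and let $\pi$ be the induced map to $G$. Then the inflation of $f_0$ to $Q$ equals $\delta\theta$ for some $\theta$. Since $0=\delta\theta(x,1,z)=\theta(x,1)-\theta(1,z)$ for all $x,z\in Q$, the values $\theta(x,1)$ and $\theta(1,z)$ are all equal to one constant. Subtracting this constant from $\theta$ does not change $\delta\theta$.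
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Let $L=Q\times_\theta\mathbb F_3$ and $A=1\times\mathbb F_3$, with $Q$ and $\theta$ as in Lemma~\ref{lem:Q}. By Example~\ref{ex:ext}, $L$ is a loop of order $3|Q|$ and $(L,A)$ is a central pair whose associator $f$ is the inflation of $f_0$. So $f$ is skew-symmetric and vanishes when two arguments are equal, and its defect $D$ is the inflation of $D_0$, which also vanishes when two arguments are equal.

\emph{$L$ is Moufang.} For $x,y,z\in L$,
\[
(xy)(zx)=x(y(zx))\cdot f(x,y,zx),\qquad (x(yz))x=x(y(zx))\cdot\bigl(f(x,yz,x)+f(y,z,x)\bigr).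
\]
Here $f(x,yz,x)=0$, and
\[
f(x,y,zx)=f(zx,x,y)=f(z,x,y)+f(x,x,y)+D(z,x,x,y)=f(z,x,y)=f(y,z,x).
\]
So \eqref{eq:MM} holds.

\emph{Any three generators associate.} Let $a_i=(q_i,0)$. Given $i,j,k$, let $W\le V$ be the span of $e_i,e_j,e_k$. The set $W\times\Lambda^2W$ is a subgroup of $G$ that contains $g_i,g_j,g_k$, and $f_0$ vanishes on it because $\Lambda^4W=0$. The subloop generated by $a_i,a_j,a_k$ maps into this subgroup, so it is associative. In particular $(a_i,a_j,a_k)=1$.

\emph{The $a_i$ generate $L$, and $L$ is not associative.} Let $H$ be the subloop generated by $a_1,\dots,a_4$. Its image under the projection $L\to Q$ is a subgroup that contains $q_1,\dots,q_4$, so it is $Q$. The element $[a_1,a_2]\in H$ lies over $[q_1,q_2]$, and by \eqref{eq:comm}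
\[
f([a_1,a_2],a_3,a_4)=f_0\bigl((0,2\,e_1\wedge e_2),(e_3,0),(e_4,0)\bigr)=2\,e_1\wedge e_2\wedge e_3\wedge e_4\ne0 .
\]
So $L$ is not associative, and $H$ contains a nontrivial element of the group $A$ of order $3$, whence $A\le H$. A subloop that contains $A$ and maps onto $Q$ is all of $L$, so $H=L$.

This proves the first assertion, and with Theorem~\ref{thm:A} it gives the second. For the last one, a subloop $H'$ of $L$ has order $|H'\cap A|$ times the order of a subgroup of $Q$, so it is a finite Moufang $3$-loop and is nilpotent by Theorem~\ref{thm:nilp}. Thus $L$ and $S=\{a_1,\dots,a_4\}$ satisfy the hypotheses of Theorem~\ref{thm:B}, any three elements of $S$ generate an associative subloop, and $L$ is not a group.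
\end{proof}

In this loop $D(a_1,a_2,a_3,a_4)=e_1\wedge e_2\wedge e_3\wedge e_4\ne0$, so the relation $3D=0$ of Proposition~\ref{prop:D} cannot be improved to $D=0$. The construction does not determine the order of $Q$, and hence of $L$.

\begin{thebibliography}{9}

\bibitem{Bruck}
Bruck, \emph{A Survey of Binary Systems}.

\bibitem{Glauberman}
Glauberman, \emph{On loops of odd order II}, J. Algebra 8 (1968) 393--414.

\bibitem{GW}
Glauberman and Wright, \emph{Nilpotence of finite Moufang 2-loops}, J. Algebra 8 (1968) 415--417.

\bibitem{GGZ}
Ilya B. Gorshkov, Alexandre N. Grichkov, Andrei V. Zavarnitsine, \emph{A Moufang loop with exceptional properties of associators}, arXiv:1509.00559 (2015).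

\bibitem{Serre}
Serre, \emph{Galois Cohomology}.

\end{thebibliography}
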